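# Embedding genus and boundary sums: how two copies of a Seifert manifold save a handle

## 1. Two punctured projective spaces

Everything is PL (or smooth), and a closed manifold that carries a Heegaard genus is connected. A *handlebody of genus $g$* is a ball with $g$ orientable 1-handles attached. Every closed orientable 3-manifold $M$ is a union of two handlebodies of the same genus $g$ meeting exactly in their common boundary, and the least such $g$ is the *Heegaard genus* $g(M)$.

Let $P$ be $\mathbb{RP}^3$ minus an open ball. In how simple a closed manifold can $P$ sit? It sits in $\mathbb{RP}^3$, which has genus 1. Could it sit in $S^3$, the only closed manifold of genus 0? Suppose $P\subset M$. The sphere $\partial P$ separates $M$, and capping the two sides with balls gives $M=\mathbb{RP}^3\#M'$. Haken's theorem says $g(M\#M')=g(M)+g(M')$, so here $g(M)=1+g(M')\ge 1$. The answer is therefore 1.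

Now take two copies of $P$ and glue them along a disk in each boundary sphere. The result $N$ has one boundary sphere. Push the two copies of $P$ slightly into the interior of $N$. What remains of $N$ is two collars $S^2\times I$ joined by a 1-handle, which is $S^3$ minus three open balls. So $N$ is $S^3$ minus three balls with two of the holes filled by copies of $P$, that is, $N$ is $\mathbb{RP}^3\#\mathbb{RP}^3$ minus a ball. If $N\subset M$, then $M=\mathbb{RP}^3\#\mathbb{RP}^3\#M'$ as before, so $g(M)\ge2$, and $\mathbb{RP}^3\#\mathbb{RP}^3$ has genus exactly 2. The complexities added: $1+1=2$.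

**Definition (embedding genus).** For a compact orientable 3-manifold $N$, the embedding genus $eg(N)$ is the minimum of $g(M)$ over all closed orientable 3-manifolds $M$ into which $N$ embeds.

For instance $eg(P)=1$, and $eg(N)=0$ means exactly that $N$ embeds in $S^3$; every handlebody and every knot exterior in $S^3$ has $eg=0$.

**Definition (boundary sum).** Let $N_1,N_2$ be compact, connected, orientable 3-manifolds with nonempty boundary, and let $D_i\subset\partial N_i$ be disks in any chosen boundary components. Glue $N_1$ to $N_2$ along a homeomorphism $D_1\to D_2$ compatible with orientations, so that the result $N$ is orientable. Any $N$ obtained in this way, for any choice of components and disks, is written $N=N_1\#_\partial N_2$.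

Equivalently, $N$ is $N_1\sqcup N_2$ with an orientable 1-handle joining the two chosen boundary components. In the example $eg(P\#_\partial P)=eg(P)+eg(P)$. Eudave-Munoz and Ozawa ("The maximum and minimum genus of a multibranched surface", arXiv:2005.06765, 2020) ask whether this is general: does $N=N_1\#_\partial N_2$ imply $eg(N)=eg(N_1)+eg(N_2)$? The example worked because the boundaries were spheres, and we shall see that with torus boundaries the answer is no.

## 2. Facts used, and the theorems

The symbol $M|F$ means $M$ cut along $F$. We use the following textbook facts.

1. **Genus.** $g(M)=0$ iff $M=S^3$; $g(M)=1$ iff $M$ is a lens space (including $\mathbb{RP}^3$) or $S^2\times S^1$. Always $\operatorname{rank}\pi_1(M)\le g(M)$, where rank is the minimal number of generators. In particular $\pi_1(M)$ is cyclic if $g(M)\le1$.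
2. **Haken's theorem** (Haken 1968). $g(M\#M')=g(M)+g(M')$.
3. **Loop theorem.** Let $F$ be a boundary component of a 3-manifold $Y$. If $\pi_1(F)\to\pi_1(Y)$ is not injective, there is a properly embedded disk $D\subset Y$ with $\partial D\subset F$ not bounding a disk in $F$. We then say that $F$ *compresses* in $Y$.
4. **Graphs of groups.** Cut $M$ along a closed two-sided surface. If each component of the surface injects on $\pi_1$ into both adjacent pieces, then $\pi_1(M)$ is the fundamental group of a graph of groups, with the pieces as vertices and the surface components as edges. All vertex and edge groups inject into $\pi_1(M)$.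
5. **Grushko's theorem.** $\operatorname{rank}(G*G')=\operatorname{rank}G+\operatorname{rank}G'$.

**Theorem A.** There is a compact connected orientable $E$ with one torus boundary component such that $eg(E)=2$, and $eg(N)=3$ for every $N=E\#_\partial E$. So additivity fails.

**Theorem B.** Let $N=N_1\#_\partial N_2$.

1. $\max\{eg(N_1),eg(N_2)\}\le eg(N)\le eg(N_1)+eg(N_2)$.
2. Equality $eg(N)=eg(N_1)+eg(N_2)$ holds if $\min\{eg(N_1),eg(N_2)\}=0$, or if $eg(N)\le1$, or if $eg(N_1)=eg(N_2)=1$.
3. For all $m,n\ge2$ there are $N_1,N_2$ with $eg(N_1)=m$, $eg(N_2)=n$, and $eg(N)=m+n-1$ for every $N=N_1\#_\partial N_2$.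
4. Let $G(N_i)$ be the quotient of $\pi_1(N_i)$ by the normal closure of the images of $\pi_1$ of all boundary components. If $eg(N_i)=\operatorname{rank}G(N_i)$ for $i=1,2$, then $eg(N)=eg(N_1)+eg(N_2)$.

The argument does not decide whether additivity can fail when $\{eg(N_1),eg(N_2)\}=\{1,n\}$ with $n\ge2$, nor whether the defect of a single boundary sum can exceed 1.

## 3. The bounds $\max\le eg(N)\le$ sum

**Proposition 1 (Theorem B(1)).** $\max\{eg(N_1),eg(N_2)\}\le eg(N)\le eg(N_1)+eg(N_2)$.

The lower bound holds because $N_i\subset N$.

For the upper bound, orient $N$, hence $N_1$ and $N_2$. Choose $N_i\subset M_i$ with $g(M_i)=eg(N_i)$, and orient $M_i$ compatibly. Let $F_i\subset\partial N_i$ be the chosen boundary component and $R_i$ the component of $M_i\setminus\operatorname{int}N_i$ containing $F_i$. Form $M_1\#M_2$ by removing a ball from the interior of each $R_i$. The two punctured regions are now joined into one connected region $R$ with $F_1$ and $F_2$ in its boundary. Join $F_1$ to $F_2$ by an arc in $R$ and thicken it to a 1-handle. Together with $N_1$ and $N_2$ this is a boundary sum along $F_1,F_2$ compatible with the orientations. By the disk theorem, any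 two orientation-preserving embeddings of a disk in the connected oriented surface $F_i$ are isotopic, so the boundary sum of oriented connected manifolds along given boundary components is unique. What we built is therefore $N$, and $eg(N)\le g(M_1\#M_2)\le g(M_1)+g(M_2)$. $\square$

The proof shows what the question is about. A boundary sum sits in $M$ as soon as $N_1$ and $N_2$ sit disjointly in $M$ with suitable adjacent complementary regions. The connected sum $M_1\#M_2$ is one way to house two tenants. Is there ever a cheaper house?

## 4. Spheres and ranks: two ways to force additivity

**Spheres.** Suppose $N\subset M$ with $g(M)=eg(N)$. Pushing off the gluing disk, $M$ contains disjoint copies of $N_1$ and $N_2$. If some sphere in $M$ separates one copy from the other, then $M=M_1\#M_2$ with $N_i\subset M_i$, and Haken's theorem gives $eg(N)=g(M_1)+g(M_2)\ge eg(N_1)+eg(N_2)$. This is what happened for punctured projective spaces.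

When $\partial N_1$ is a torus, such a sphere appears if $\partial N_1$ compresses, along a disk $D$, in the complement of $N_1\cup N_2$: a neighborhood of $N_1\cup D$ has sphere boundary. The argument stops exactly when no separating sphere is available, for instance when one glues $N_1$ directly to $N_2$ along incompressible boundary tori. A counterexample should be sought there.

**Ranks.** The other natural lower bound is algebraic. For $P$ we have $G(P)=\mathbb Z/2$, of rank $1=eg(P)$. For a solid torus $G$ is trivial, of rank $0=eg$.

**Proposition 2 (Theorem B(4)).** Always $eg(N)\ge\operatorname{rank}G(N)$ for $N$ compact, connected, orientable with boundary. If $eg(N_i)=\operatorname{rank}G(N_i)$ for $i=1,2$, then $eg(N_1\#_\partial N_2)=eg(N_1)+eg(N_2)$.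

**Step 1: the bound.** Let $N\subset M$. Collapse each component of $M\setminus\operatorname{int}N$ to a point. Collapsing a connected subcomplex $Y$ has, up to homotopy, the effect of attaching a cone on $Y$. So it is surjective on $\pi_1$. The quotient space is, up to homotopy, $N$ with a cone on every boundary component, where cone points belonging to the same complementary component are then identified. Coning all boundary components turns $\pi_1(N)$ into $G(N)$, and identifying points adds a free factor. So $\pi_1(M)$ surjects onto $G(N)*(\text{free group})$, hence onto $G(N)$, and $g(M)\ge\operatorname{rank}\pi_1(M)\ge\operatorname{rank}G(N)$.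

**Step 2: $G$ is multiplicative.** By van Kampen, $\pi_1(N_1\#_\partial N_2)=\pi_1(N_1)*\pi_1(N_2)$. All boundary components other than the chosen $F_1,F_2$ persist, and the new one is $F_1\#F_2=(F_1\setminus\operatorname{int}D_1)\cup(F_2\setminus\operatorname{int}D_2)$. Its group is generated by the images of the groups $\pi_1(F_i\setminus \operatorname{int}D_i)$, which surject onto $\pi_1(F_i)$. So killing it is the same as killing the images of $\pi_1(F_1)$ and $\pi_1(F_2)$, and $G(N)=G(N_1)*G(N_2)$.

**Step 3: conclusion.** By Grushko, $eg(N)\ge\operatorname{rank}G(N)=\operatorname{rank}G(N_1)+\operatorname{rank}G(N_2)=eg(N_1)+eg(N_2)$. The reverse inequality is Proposition 1. $\square$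

This test says nothing once $eg(N_i)>\operatorname{rank}G(N_i)$. So we look for $E$ with torus boundary satisfying three demands: $\partial E$ is incompressible in $E$; every way of closing up $E$ with a solid torus has genus at least 2; and $E$ is nevertheless simple as a handle body, namely a genus-2 handlebody plus a single 2-handle.

## 5. A Seifert manifold with no filling of genus at most one

**Construction.** Let $B_0$ be a Möbius band minus an open disk. It has an *outer* boundary circle (that of the Möbius band) and an *inner* one. Let $Q_0\to B_0$ be the circle bundle with orientable total space. It has a section, since $B_0$ retracts to a graph. Let $c$ be the core of the Möbius band, $x$ the inner boundary, and $h$ the fiber. Going around $c$ reverses the orientation of $B_0$, so it must reverse the fiber, while $x$ preserves it: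
$$\pi_1(Q_0)=\langle c,x,h\mid chc^{-1}=h^{-1},\ xh=hx\rangle .$$
View $B_0$ as a sphere with three holes, one closed by a crosscap. The loop around the crosscap is $c^2$, so with suitable orientations the outer boundary is $d=c^2x$. Now glue a solid torus to the inner boundary torus of $Q_0$ so as to kill $x^5h^2$. Call the result $E$, and put $T=\partial E$. Then
$$A:=\pi_1(E)=\langle c,x,h\mid chc^{-1}=h^{-1},\ [x,h],\ x^5h^2\rangle,\qquad P:=\operatorname{im}\pi_1(T)=\langle h,d\rangle. \tag{1}$$
(From now on $P$ is this subgroup.) The relations allow a homomorphism
$$\varepsilon:A\to\mathbb Z,\qquad \varepsilon(c)=1,\ \varepsilon(x)=\varepsilon(h)=0,\qquad\text{so }\varepsilon(d)=2. \tag{2}$$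

The rank test is blind here: $G(E)=A/\langle\langle h,d\rangle\rangle=\langle c,x\mid x^5,c^2x\rangle=\langle c\mid c^{10}\rangle=\mathbb Z/10$ has rank 1, while $eg(E)$ will turn out to be 2.

**Lemma 3.** $\pi_1(T)\to A$ is injective.

*Proof.* Suppose $h^ad^b=1$. Applying $\varepsilon$ gives $2b=0$, so $b=0$ and $h^a=1$. To see that $h$ has infinite order, map $A$ to the Klein bottle group $\langle c,u\mid cuc^{-1}=u^{-1}\rangle$ by $c\mapsto c$, $x\mapsto u^{-2}$, $h\mapsto u^5$. The relations hold: $cu^5c^{-1}=u^{-5}$, powers of $u$ commute, and $u^{-10}u^{10}=1$. Since $u$ has infinite order there, $a=0$. $\square$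

**Lemma 4.** $E=H\cup\Theta$, where $H$ is a genus-2 handlebody and $\Theta=D^2\times I$ is a 2-handle with $\Theta\cap H=\partial D^2\times I$ and $\Theta\cap\partial E=D^2\times\partial I$.

*Proof.* Let $a\subset B_0$ be an arc with $\partial a$ on the outer boundary, crossing the core of the Möbius band once and missing the removed disk. Cutting the Möbius band along $a$ gives a disk, so cutting $B_0$ along $a$ gives an annulus, one of whose boundary circles is the inner boundary. Over a strip $a\times[-1,1]$ the bundle is $a\times[-1,1]\times S^1$. The rest $V$ of $E$ is the glued-in solid torus together with an orientable circle bundle over an annulus. That bundle is a collar $T^2\times I$, so $V$ is a solid torus. The two pieces meet along $a\times\{\pm1\}\times S^1$.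

Write $S^1=I'\cup I''$ as a union of two arcs. The piece $a\times[-1,1]\times I'$ is attached to $V$ along the two disks $a\times\{\pm1\}\times I'$, so it is a 1-handle. Thus $H=V\cup(a\times[-1,1]\times I')$ is a handlebody of genus 2. The remaining piece $\Theta=a\times([-1,1]\times I'')$ is $D^2\times I$ with $D^2=[-1,1]\times I''$ and $I=a$. It meets $V$ in $a\times\{\pm1\}\times I''$ and the 1-handle in $a\times[-1,1]\times\partial I''$, together $\partial D^2\times I$. It meets $\partial E$ in $\partial a\times[-1,1]\times I''=D^2\times\partial I$. $\square$

**Notation.** For an essential simple closed curve (slope) $\alpha=h^sd^t$ on $T$, with $\gcd(s,t)=1$, let $E(\alpha)$ be the *Dehn filling*: $E$ with a solid torus glued to $T$ so that $\alpha$ bounds a disk in it. Then $\pi_1(E(\alpha))=A/\langle\langle\alpha\rangle\rangle$.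

**Lemma 5.** No filling $E(\alpha)$ has cyclic fundamental group. Hence $g(E(\alpha))\ge2$ for all $\alpha$.

*Proof.* Let $\alpha=h^sd^t$.

*$t=0$.* Then $\alpha=h^{\pm1}$ and $\pi_1(E(\alpha))=\langle c,x\mid x^5\rangle\cong\mathbb Z*\mathbb Z/5$, which is not cyclic.

*$|t|\ge2$.* Kill $h$ as well. With $y_1=x$ and $y_2=c^2x$ the quotient is
$$\langle c,x\mid x^5,(c^2x)^t\rangle=\langle c,y_1,y_2\mid y_1^5,\ y_2^t,\ c^2=y_2y_1^{-1}\rangle.$$
The element $y_2y_1^{-1}$ has infinite order in $\mathbb Z/5*\mathbb Z/|t|$, and $c^2$ has infinite order in $\langle c\rangle\cong\mathbb Z$. So the group is an amalgam of $\mathbb Z/5*\mathbb Z/|t|$ and $\mathbb Z$. It contains the nonabelian group $\mathbb Z/5*\mathbb Z/|t|$, so neither it nor $\pi_1(E(\alpha))$ is cyclic.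

*$|t|=1$.* The new relation reads $c^2x=h^n$ for some $n\in\mathbb Z$. Eliminate $x=c^{-2}h^n$. Since $c^2$ commutes with $h$, the relation $[x,h]$ is automatic and $x^5h^2=c^{-10}h^{5n+2}$. The group is
$$\langle c,h\mid chc^{-1}=h^{-1},\ c^{10}=h^{5n+2}\rangle .$$
Let $m=|5n+2|$, so $m\ge2$. Sending $c$ to a reflection and $h$ to a rotation of order $m$ respects both relations and surjects onto the dihedral group of order $2m$. This is noncyclic, also for $m=2$, where it is $(\mathbb Z/2)^2$. $\square$

The coefficients $5,2$ were chosen so that $5n+2$ is never $0$ or $\pm1$.

**Lemma 6 (outer compressions).** Let $E\subset M$ with $M$ closed, and let $D\subset M\setminus\operatorname{int}E$ be a properly embedded disk whose boundary is essential in $T$, of slope $\alpha$. Then $M=E(\alpha)\#M'$, where $M'$ is the complement of a neighborhood of $E\cup D$ capped with a ball. Moreover $g(E(\alpha))\ge2$.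

*Proof.* The union of $E$ and a thickening of $D$ is $E(\alpha)$ minus an open ball: the solid torus of the filling is a thickened meridian disk plus a ball. Its boundary sphere separates $M$. The last claim is Lemma 5. $\square$

**Proposition 7.** $eg(E)=2$.

*Upper bound.* By Lemma 4, $E(\alpha)=H\cup(\Theta\cup U)$ with $U$ the filling solid torus. The piece $\Theta$ meets $U$ in the two disks $D^2\times\partial I$. So $\Theta\cup U$ is a solid torus with a 1-handle attached, a genus-2 handlebody, and $g(E(\alpha))\le2$. Seen from outside, the 2-handle of $E$ is a 1-handle.

*Lower bound.* Suppose $E\subset M$ with $g(M)\le1$, so $\pi_1(M)$ is cyclic. Put $X=M\setminus\operatorname{int}E$; it is connected since $\partial E$ is. By Lemma 3, $T$ injects into $E$. If it also injected into $X$, then $\pi_1(M)$ would be an amalgam containing $\pi_1(T)\cong\mathbb Z^2$, which is impossible. So by the loop theorem $T$ compresses in $X$. Lemma 6 gives $\pi_1(M)=\pi_1(E(\alpha))*\pi_1(M')$, which contains the noncyclic group $\pi_1(E(\alpha))$, a contradiction. $\square$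

## 6. Exchanging 2-handles: a genus-three splitting

If we house two copies of $E$ separately, the house $E(\alpha)\#E(\beta)$ has genus 4. Instead glue the copies to each other and let each one use the other's 2-handle as a 1-handle.

**Proposition 8.** $eg(N)\le3$ for every $N=E\#_\partial E$.

*Proof.* Let $N=E_1\#_\partial E_2$, where the copies $E_1,E_2$ of $E$ are oriented as in an orientation of $N$. Let $M=E_1\cup_fE_2$ with $f:\partial E_1\to\partial E_2$ an orientation-reversing homeomorphism, so $M$ is oriented compatibly with both.

**Step 1: $N$ embeds in $M$.** Pull $E_1,E_2$ slightly apart. The complement is a product $T\times I$, and joining the copies by a 1-handle along $\mathrm{pt}\times I$ gives $N$, by the uniqueness noted in Proposition 1.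

**Step 2: $g(M)\le3$.** Write $E_i=H_i\cup\Theta_i$ as in Lemma 4. In the torus $T=\partial E_1=\partial E_2\subset M$ each of $\Theta_1\cap T$ and $\Theta_2\cap T$ is a pair of disks. Isotope $f$ so that all four disks are disjoint; this does not change $M$. Put
$$V=H_1\cup\Theta_2,\qquad W=H_2\cup\Theta_1 .$$
The piece $\Theta_2$ meets $E_1$ only in the two disks $\Theta_2\cap T$. These avoid $\Theta_1$, so they lie in $\partial H_1$, and $V$ is $H_1$ with a 1-handle attached: a handlebody of genus 3, orientable because it lies in $M$. Symmetrically $W$ is a handlebody of genus 3. Clearly $V\cup W=M$. Finally,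
$$V\cap W=(H_1\cap H_2)\cup(H_1\cap\Theta_1)\cup(H_2\cap\Theta_2),$$
where $H_1\cap H_2$ is $T$ minus the interiors of the four disks. Now $\partial H_1$ is $H_1\cap\Theta_1$ together with $T$ minus the two open disks of $\Theta_1$. To get $\partial V$, remove the two open attaching disks of $\Theta_2$ and add the side $H_2\cap\Theta_2$ of that 1-handle. So $V\cap W=\partial V$, and likewise $V\cap W=\partial W$. This is a Heegaard splitting of genus 3. $\square$

Since $3<4=eg(E)+eg(E)$, additivity already fails. What remains for Theorem A is that 3 is the exact value.

## 7. Why two generators are hard to exclude, and some facts on trees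

To show $eg(E\#_\partial E)\ge3$ we must exclude manifolds $M$ of genus at most 2. When the tori are incompressible outside, no sphere helps, so we try to show that $\pi_1(M)$ is not generated by two elements. The first thing to try is homology, and it is not enough. Take $M=E_1\cup_fE_2$ with $f$ carrying $h_1\mapsto d_2^{\pm1}$, $d_1\mapsto h_2^{\pm1}$, the signs chosen so that $f$ reverses orientation. By (1), $H_1(E)$ is generated by $c,x,h$ with $2h=0$ and $5x=-2h=0$. By Mayer–Vietoris, $H_1(M)$ is the sum of the two copies modulo
$$h_1=\pm(2c_2+x_2),\qquad h_2=\pm(2c_1+x_1).$$
So $x_1=\pm h_2-2c_1$. Then $5x_1=0$ reads $10c_1=\pm5h_2=h_2$, because $2h_2=0$; and $2h_2=0$ becomes $20c_1=0$. The same holds with indices exchanged. Thus $H_1(M)\cong(\mathbb Z/20)^2$, which *is* generated by two elements. Abelian information stops here, and one has to use how $\pi_1(M)$ is put together.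

The way around is to let $\pi_1(M)$ act on its Bass–Serre tree and study pairs of generators by their action. We recall what is needed.

Let $\Gamma$ act on a tree $\mathcal T$ without inversions. Write $[u,w]$ for the geodesic between vertices.

- **Projections.** For a subtree $S$ and a vertex $z$ there is a unique nearest vertex $\operatorname{proj}_S z\in S$, and the geodesic from $z$ to any vertex of $S$ passes through it. If $gS=S$, then $\operatorname{proj}_S(gz)=g\operatorname{proj}_S z$.
- **Elliptic elements.** $g$ is *elliptic* if it fixes a vertex. The set $\operatorname{Fix}(g)$ of fixed vertices spans a subtree: $g$ fixes the path between two fixed vertices. Put $\ell(g)=0$.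
- **Hyperbolic elements.** Otherwise $g$ is *hyperbolic*: $\ell(g)=\min_z d(z,gz)>0$, the vertices where the minimum is attained form a line, the *axis* $L$, and $g$ translates $L$ by $\ell(g)$. For $k\ne0$, $g^k$ is hyperbolic with the same axis and $\ell(g^k)=|k|\ell(g)$.
- **Bass–Serre tree.** If $\Gamma$ is the fundamental group of a graph of groups, it acts without inversions on a tree with quotient the given graph. Vertex stabilizers are the conjugates of the vertex groups, and edge stabilizers are the conjugates of the edge groups.

*Example.* Let $\bar A=\langle c\rangle*\langle x\mid x^5\rangle$. Its tree has as vertices the cosets $g\langle c\rangle$ and $g\langle x\rangle$, and for each $g\in\bar A$ an edge joining these two. Edge stabilizers are trivial. The action preserves the two types of vertices, so translation lengths are even. Consider $\bar d=c^2x$. It is hyperbolic: it is not conjugate into $\langle x\rangle$, since the homomorphism to $\mathbb Z$ with $c\mapsto1,x\mapsto0$ sends it to 2; and it is not conjugate into $\langle c\rangle$, since the map to $\mathbb Z/5$ killing $c$ sends it to a generator. The vertex $w=\langle x\rangle$ is fixed by $x$ and adjacent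 to the vertex $\langle c\rangle$, which $c^2$ fixes. So $d(w,\bar dw)=d(w,c^2w)\le2$, and therefore
$$\ell(\bar d)=2. \tag{3}$$

**Lemma 9 (ping-pong).** Let $p,q$ be elements of infinite order in a group acting on a set, and let $\mathcal A,\mathcal B$ be disjoint nonempty subsets with $p^k\mathcal B\subset\mathcal A$ and $q^k\mathcal A\subset\mathcal B$ for all $k\ne0$. Then $\langle p,q\rangle$ is free on $p,q$.

*Proof.* A reduced word beginning and ending with a nonzero power of $p$ maps $\mathcal B$ into $\mathcal A$, so it is not 1. Any other nonempty reduced word can be conjugated by a power $p^j$ into this form: if it begins and ends in $q$, take $j=1$; if it begins with $p^k$ and ends in $q$, take $j\ne0,-k$; if it begins in $q$ and ends in $p$, pass to the inverse first. $\square$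

## 8. No genus-two manifold contains $E\#_\partial E$

**Lemma 10.** If $z\in A$ has $\varepsilon(z)$ odd and $k\ne0$, then $z^k$ is not conjugate in $A$ into $P$.

*Proof.* Conjugation does not change $\varepsilon$, so suppose $z^k=h^ad^b$. By (2), $2b=k\varepsilon(z)\ne0$, so $b\ne0$. The subgroup $\langle h\rangle$ is normal in $A$, and $A/\langle h\rangle=\langle c\rangle*\langle x\mid x^5\rangle=\bar A$, the group of the example. There $\bar z^k=\bar d^{\,b}$. By (3), $\bar d$ is hyperbolic with $\ell(\bar d)=2$; let $L$ be its axis. Then $\bar z^k=\bar d^{\,b}$ is hyperbolic with axis $L$. So $\bar z$ is not elliptic, and it has axis $L$ too. It translates $L$ by an even amount, so for some $i\in\mathbb Z$ it agrees with $\bar d^{\,i}$ on $L$. Then $\bar z^{-1}\bar d^{\,i}$ fixes an edge, so $\bar z=\bar d^{\,i}$. Since $\varepsilon(h)=0$, $\varepsilon$ factors through $\bar A$, and $\varepsilon(z)=2i$ is even, a contradiction. $\square$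

**Proposition 11.** $eg(N)\ge3$ for every $N=E\#_\partial E$.

Suppose $N\subset M$ with $g(M)\le2$. Then $M$ contains disjoint copies $E_1,E_2$ of $E$. Let $T_i=\partial E_i$ and $X=M\setminus\operatorname{int}(E_1\cup E_2)$. This $X$ is connected: otherwise a component $X_1$ of $X$ would meet only one $T_i$, and $E_i\cup X_1$ would be a closed proper piece of the connected manifold $M$.

**Step 1: dispose of compressions, where a sphere does the work.** If some $T_i$, say $T_1$, compresses in $X$, then the disk misses $E_2$. Lemma 6 gives $M=E_1(\alpha)\#M'$ with $E_2\subset M'$. By Haken's theorem $g(M)=g(E_1(\alpha))+g(M')\ge2+eg(E)=4$, a contradiction. So neither $T_i$ compresses in $X$.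

**Step 2: an action on a tree, and a homomorphism that vertex groups cannot fill.** By the loop theorem and Lemma 3, each $T_i$ injects on both sides. So $\Gamma=\pi_1(M)$ is the fundamental group of the graph of groups
$$\pi_1(E_1)\ \overset{P_1}{\text{———}}\ \pi_1(X)\ \overset{P_2}{\text{———}}\ \pi_1(E_2),\qquad P_i\cong\mathbb Z^2 .$$
Let $\mathcal T$ be its Bass–Serre tree; its vertices have types $E_1,X,E_2$. Let $\varepsilon_i$ be the copy of $\varepsilon$ on $\pi_1(E_i)$. By (2), $\varepsilon_i(P_i)\subset2\mathbb Z$. So the maps $(\varepsilon_1\bmod2,0)$ on $\pi_1(E_1)$, $0$ on $\pi_1(X)$, and $(0,\varepsilon_2\bmod2)$ on $\pi_1(E_2)$ agree on the edge groups. They define a surjection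
$$\psi:\Gamma\to(\mathbb Z/2)^2 .$$
A vertex stabilizer has cyclic $\psi$-image, so $\Gamma$ fixes no vertex.

**Step 3: elliptic generators have one fixed point, and so do their powers.** Since $g(M)\le2$, $\Gamma$ is generated by two elements. For *every* generating pair $(p,q)$, both $\psi(p)$ and $\psi(q)$ are nonzero, because $(\mathbb Z/2)^2$ is not cyclic. We claim:

$(*)$ If a member $p$ of a generating pair is elliptic, there is a vertex $v$ with $\operatorname{Fix}(p^k)=\{v\}$ for all $k\ne0$. In particular $p$ has infinite order.

Indeed, let $p$ fix $v$. As $\psi(p)\ne0$, $v$ is not of type $X$. So it is of type $E_i$, and $p$ is conjugate to some $z\in\pi_1(E_i)$ with $\varepsilon_i(z)$ odd. If $p^k$ fixed another vertex, it would fix an edge at $v$. The edges at $v$ form one orbit under the stabilizer of $v$, and their stabilizers correspond to the conjugates of $P_i$ in $\pi_1(E_i)$. So $z^k$ would lie in a conjugate of $P_i$, contradicting Lemma 10. Also $p^k\ne1$, since $\varepsilon_i(z^k)=k\varepsilon_i(z)\ne0$ and $\pi_1(E_i)$ injects into $\Gamma$.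

**Step 4: a shortest generating pair plays ping-pong.** Choose a generating pair $(p,q)$ of $\Gamma$ minimizing $\ell(p)+\ell(q)$. Both elements have infinite order, by $(*)$ or because they are hyperbolic. We find sets of vertices $\mathcal A,\mathcal B$ as in Lemma 9.

*(a) Both elliptic.* Let $\operatorname{Fix}(p)=\{v\}$ and $\operatorname{Fix}(q)=\{w\}$. Then $v\ne w$, since $\Gamma$ fixes no vertex. Let $e$ be an edge of $[v,w]$, and let $\mathcal T_v\ni v$ and $\mathcal T_w\ni w$ be the two components of $\mathcal T$ minus the open edge $e$. Let $z\in\mathcal T_w$ and $k\ne0$. The geodesic $[v,z]$ contains $e$, so $[v,p^kz]=p^k[v,z]$ contains $p^ke$, at the same distance from $v$. If $p^kz$ were in $\mathcal T_w$, then $[v,p^kz]$ would contain $e$ too, at that same distance. So $p^ke=e$, and $p^k$ would fix both ends of $e$, against $(*)$. Hence $p^k\mathcal T_w\subset\mathcal T_v$, and symmetrically $q^k\mathcal T_v\subset\mathcal T_w$. Take $\mathcal A=\mathcal T_v$, $\mathcal B=\mathcal T_w$.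

*(b) One elliptic, one hyperbolic.* Say $\operatorname{Fix}(p)=\{v\}$ and $q$ is hyperbolic with axis $L$; the other case is the same with names exchanged.

Suppose first $v\notin L$. Let $y=\operatorname{proj}_Lv$, let $e$ be an edge of $[v,y]$, and let $\mathcal T_v,\mathcal T_L$ be the components of $\mathcal T$ minus the open edge $e$ containing $v$ and $L$. For $z\in\mathcal T_L$ the geodesic $[v,z]$ contains $e$, so the argument of (a) gives $p^k\mathcal T_L\subset\mathcal T_v$ for $k\ne0$. Vertices of $\mathcal T_v$ project to $y$ in $L$. Their images under $q^k$ project to $q^ky\ne y$, so they lie in $\mathcal T_L$. Take $\mathcal A=\mathcal T_v$, $\mathcal B=\mathcal T_L$.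

Now suppose $v\in L$. Let $e_+,e_-$ be the edges of $L$ at $v$ pointing towards $qv$ and $q^{-1}v$. We first show that $p^ke_+\ne e_-$ for all $k$; here minimality enters. Suppose $p^ke_+=e_-$ and let $g=p^kq$. Since $p$ fixes $v$, $d(v,gv)=d(v,qv)=\ell(q)$. The geodesic $[v,gv]=p^k[v,qv]$ starts with $p^ke_+=e_-$. Also $g^{-1}v=q^{-1}p^{-k}v=q^{-1}v$, so $[v,g^{-1}v]$ starts with $e_-$ as well. If $g$ is elliptic, then $\ell(g)=0<\ell(q)$. If $g$ is hyperbolic, then $v$ is not on its axis, for on the axis $gv$ and $g^{-1}v$ lie in opposite directions. So $\ell(g)<d(v,gv)=\ell(q)$. Either way $(p,g)$ is a generating pair of smaller total length, a contradiction.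

Hence $p^ke_+\ne e_-$ for all $k$, and so also $p^ke_-\ne e_+$ for all $k$. By $(*)$, $p^ke_\pm\ne e_\pm$ for $k\ne0$. Let $\mathcal B$ be the set of vertices $z\ne v$ such that $[v,z]$ starts with $e_+$ or $e_-$, and let $\mathcal A$ be its complement. Then $v\in\mathcal A$ and $qv\in\mathcal B$. For $z\in\mathcal B$ and $k\ne0$, $[v,p^kz]$ starts with $p^ke_+$ or $p^ke_-$, so $p^kz\in\mathcal A$. A vertex $z\in\mathcal A$ projects to $v$ in $L$, since otherwise $[v,z]$ would start along $L$. So $q^kz$ projects to $q^kv\ne v$, and $[v,q^kz]$ starts along $L$. Thus $q^k\mathcal A\subset\mathcal B$.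

*(c) Both hyperbolic.* Let the axes be $L_p,L_q$, with $\ell(p)\le\ell(q)$. If the axes are disjoint, let $J_p=\{j_p\}$ and $J_q=\{j_q\}$ be the ends on $L_p$ and $L_q$ of the bridge between them. Otherwise let $J_p=J_q=J=L_p\cap L_q$.

We claim that $J$, if it is nonempty, has length less than $\ell(p)$. Suppose its length is at least $\ell(p)$, possibly infinite. Replace $p$ by $p^{-1}$ if necessary, so that $p$ and $q$ translate $J$ in the same direction. Choose $v\in J$ with $[v,pv]\subset J$. Then $pv$ and $qv$ lie on $L_q$ on the same side of $v$, at distances $\ell(p)$ and $\ell(q)$. So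
$$\ell(p^{-1}q)\le d(v,p^{-1}qv)=d(pv,qv)=\ell(q)-\ell(p)<\ell(q),$$
and the generating pair $(p,p^{-1}q)$ contradicts minimality.

Now put $X_p=\{z:\operatorname{proj}_{L_p}z\notin J_p\}$ and $X_q=\{z:\operatorname{proj}_{L_q}z\notin J_q\}$. Both are nonempty, because the axes are infinite and $J_p,J_q$ are finite. They are disjoint. To see this, let $z\in X_p$ and let $s$ be the projection of $z$ to the subtree $S$ consisting of $L_p$, $L_q$ and the bridge, if there is one. Then $\operatorname{proj}_{L_p}z=\operatorname{proj}_{L_p}s$, and similarly for $L_q$. All points of $L_q$ and of the bridge project into $J_p$ on $L_p$. So $s\in L_p\setminus J_p$, and then $\operatorname{proj}_{L_q}s\in J_q$, that is, $z\notin X_q$. Finally, for $k\ne0$ we have $p^kJ_p\cap J_p=\emptyset$, since $p^k$ translates $L_p$ by at least $\ell(p)$, which exceeds the length of $J_p$. So $p^k$ maps the complement of $X_p$, and in particular $X_q$, into $X_p$. As $\ell(q)\ge\ell(p)$, in the same way $q^kX_p\subset X_q$. Take $\mathcal A=X_p$, $\mathcal B=X_q$.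

**Step 5: contradiction.** In all cases Lemma 9 shows that $\Gamma$ is free of rank 2. But $\Gamma$ contains $P_1\cong\mathbb Z^2$, while subgroups of free groups are free and $\mathbb Z^2$ is not. $\square$

Propositions 7, 8 and 11 together prove **Theorem A**.

## 9. Defect one for all $m,n\ge2$

To move from $(2,2)$ to $(m,n)$ we add closed summands, whose effect on $eg$ is exactly computable.

**Lemma 12.** If $N$ is compact connected orientable with $\partial N\neq\emptyset$ and $R$ is closed, orientable and connected, then $eg(N\#R)=eg(N)+g(R)$.

*Proof.* If $N\subset M'$ with $g(M')=eg(N)$, then summing inside $N$ shows $N\#R\subset M'\#R$, which gives $\le$. Conversely, let $N\#R\subset M$. The summing sphere bounds a punctured $R$ in $M$, so it separates $M$, and $M=M'\#R$ with $N\subset M'$. By Haken's theorem $g(M)=g(M')+g(R)\ge eg(N)+g(R)$. $\square$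

*Proof of Theorem B(3).* Let $N_1=E\#(m-2)\mathbb{RP}^3$ and $N_2=E\#(n-2)\mathbb{RP}^3$. By Lemma 12 and Proposition 7, $eg(N_1)=m$ and $eg(N_2)=n$. The closed summands lie in the interiors and do not interfere with the boundary. So any $N_1\#_\partial N_2$ is $(E\#_\partial E)\#(m+n-4)\mathbb{RP}^3$ for some boundary sum $E\#_\partial E$. By Theorem A and Lemma 12, its embedding genus is $3+(m+n-4)=m+n-1$. $\square$

Defects accumulate: by Proposition 1, forming the boundary sum of $k$ copies of $E\#_\partial E$ gives a $2k$-fold boundary sum of copies of $E$ with $eg\le3k$, whereas the sum of the embedding genera is $4k$.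

## 10. Surfaces in manifolds of genus at most one

It remains to prove Theorem B(2). If $eg(N_1)=0$, Proposition 1 squeezes $eg(N_2)\le eg(N)\le eg(N_2)$; similarly if $eg(N_2)=0$. The other two cases follow from this statement about closed manifolds.

**Proposition 13.** If $g(M)\le1$ and $F\subset M$ is a closed orientable surface, possibly disconnected, then at most one component of $M|F$ fails to embed in $S^3$.

For example, a sphere bounding a ball in $\mathbb{RP}^3$ cuts off the ball, which embeds in $S^3$, and a punctured $\mathbb{RP}^3$, which does not.

**How Proposition 13 gives Theorem B(2).** Suppose $eg(N)\le1$, and let $N\subset M$ with $g(M)\le1$. Take disjoint copies of $N_1,N_2$ in $N$ and let $F=\partial N_1\cup\partial N_2$. Then $N_1,N_2$ are components of $M|F$, so one of them embeds in $S^3$ and has $eg=0$. Equality holds by the case already treated. In particular, if $eg(N_1)=eg(N_2)=1$, then $eg(N)\le1$ is impossible, and $eg(N)=2$ by Proposition 1. $\square$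

The proof of Proposition 13 simplifies $F$ by compressions until only spheres remain, and then undoes the compressions. We need to know what undoing a disk does.

**Lemma 14.** Let $C$ be compact connected orientable and $D\subset C$ a properly embedded disk.

(a) If $D$ separates $C$ and both components of $C|D$ embed in $S^3$, so does $C$.

(b) If $D$ does not separate $C$, the two copies of $D$ lie on the same component of $\partial(C|D)$, and $C|D$ embeds in $S^3$, then so does $C$.

(c) If $D$ does not separate $C$ and its copies lie on different components of $\partial(C|D)$, then $\operatorname{int}C$ contains a closed connected surface $S$ and a loop $\lambda$ meeting $S$ transversally once.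

*Proof.* In (a), $C$ is a boundary sum of the two pieces, so Proposition 1 gives $eg(C)\le0+0$. In (b), $C$ is $C|D$ with an orientable 1-handle attached with both feet on one boundary component $G$. Put such a 1-handle in the region of $S^3\setminus\operatorname{int}(C|D)$ adjacent to $G$; by the disk theorem the position of the feet on $G$ does not matter, and the result is $C$. In (c), let $S$ be a push-in of the boundary component of $C|D$ containing one copy $D_+$ of $D$. Since $C|D$ is connected, there is a loop $\lambda$ that starts on the far side of $S$ from its collar, goes to the other copy $D_-$, passes once through the 1-handle to $D_+$, and returns through $S$ once. $\square$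

Case (c) is a genuine exception. Join the two ends of $S^2\times I\subset S^3$ by an orientable 1-handle. The result is a punctured $S^2\times S^1$. It contains a nonseparating sphere, so it does not embed in $S^3$, although $C|D=S^2\times I$ does.

**Lemma 15 (compression step).** Let $g(M)\le1$ and suppose $F$ has a component of positive genus. Then some positive-genus component of $F$ compresses along a disk $D$ in some component $B$ of $M|F$. If $F'$ is the result of compressing $F$ along $D$, then $\sum(\text{genus})^2$, taken over components, is smaller for $F'$ than for $F$. Moreover each component of $(M|F)|D$ is contained in a component of $M|F'$, distinct ones in distinct ones.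

*Proof.* If no positive-genus component of $F$ compressed on either side, then by the loop theorem all edge maps of the graph of groups of $(M,F)$ would be injective (spheres have trivial group). A positive-genus surface group would then inject into the cyclic group $\pi_1(M)$, which is impossible. Compression replaces a component of genus $g$ by one of genus $g-1$, or by two of positive genera $g'+g''=g$; in both cases the sum of squares drops. Finally, compare the pieces. Passing from $F$ to $F'$, the thickened disk $D\times I$ is taken out of $B$, which leaves $B|D$. It is then attached as a 2-handle, along the single annulus $\partial D\times I$, to the piece on the other side of $F$, possibly to a piece coming from $B$ itself. So $M|F'$ is $(M|F)|D$ with one 2-handle attached. As the annulus is connected, no two components are merged. $\square$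

**Lemma 16 (spheres).** Let $g(M)\le1$ and let all components of $F$ be spheres. Then at most one component of $M|F$ fails to embed in $S^3$. If some component of $F$ is nonseparating in $M$, all components of $M|F$ embed in $S^3$.

*Proof.* Let $\hat C_j$ be the components of $M|F$ with all boundary spheres capped by balls. Then $M=\#_j\hat C_j\#r(S^2\times S^1)$, where $r$ is the number of independent cycles in the graph dual to $F$. By Haken's theorem $\sum_jg(\hat C_j)+r=g(M)\le1$. So at most one $\hat C_j$ has positive genus, and the others are $S^3$. If a component of $F$ is nonseparating, then $r\ge1$ and all $\hat C_j=S^3$. Each component of $M|F$ embeds in its $\hat C_j$. $\square$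

**Lemma 17.** If $M=S^2\times S^1$ and some component $F_0$ of $F$ is nonseparating in $M$, then every component of $M|F$ embeds in $S^3$.

*Proof.* Induct on $\sum(\text{genus})^2$. If all components are spheres, this is Lemma 16. Otherwise apply Lemma 15. The surface $F'$ again has a nonseparating component. This is clear if $F_0$ is unchanged. If $F_0$ was compressed, note that a loop meeting $F_0$ once shows $[F_0]\ne0$ in $H_2(M;\mathbb Q)$. The compressed surface still represents $[F_0]$, so one of its components is nonzero in homology, hence nonseparating.

By induction all components of $M|F'$ embed in $S^3$, hence so do all components of $(M|F)|D$. In particular every component of $M|F$ other than $B$ embeds. By Lemma 14(a),(b), $B$ embeds too, unless we are in case (c). In case (c), $S$ and $\lambda$ lie in $\operatorname{int}B$, so they are disjoint from $F_0$. Let $\mu$ be a loop meeting $F_0$ transversally once. Then $S\cdot\lambda=\pm1$, $F_0\cdot\lambda=0$, $F_0\cdot\mu=\pm1$. If $s[S]+t[F_0]=0$, intersecting with $\lambda$ gives $s=0$, and then intersecting with $\mu$ gives $t=0$. So $[S],[F_0]$ are independent in $H_2(S^2\times S^1;\mathbb Q)\cong\mathbb Q$, a contradiction.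 $\square$

*Proof of Proposition 13.* Induct on $\sum(\text{genus})^2$; if all components of $F$ are spheres (or $F=\emptyset$), use Lemma 16. Otherwise apply Lemma 15. By induction at most one component of $M|F'$ fails to embed in $S^3$, so at most one component $Z$ of $(M|F)|D$ fails to embed. The components of $M|F$ other than $B$ are also components of $(M|F)|D$.

- If $Z$ exists and is a component of $B|D$, then all components of $M|F$ other than $B$ embed.
- If all components of $B|D$ embed and Lemma 14(a) or (b) applies, then $B$ embeds, and at most one other component fails.
- If $B|D$ embeds and Lemma 14(c) applies, then $S\subset\operatorname{int}B$ is nonseparating in $M$, because $\lambda$ crosses it once. So $b_1(M)>0$, and among manifolds of genus at most 1 this forces $M=S^2\times S^1$. Every component of $M|F$ other than $B$ is disjoint from $S$, so it lies in $M|S$, which embeds in $S^3$ by Lemma 17 applied to the surface $S$. Only $B$ can fail.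

In every case at most one component of $M|F$ fails to embed in $S^3$. This proves Proposition 13, and with it Theorem B(2). Together with Propositions 1 and 2 and Section 9, the proof of **Theorem B** is complete. $\blacksquare$
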